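# A connected pseudocompact group that is not selectively pseudocompact

Throughout, topological spaces are Tychonoff and topological groups are Hausdorff (hence Tychonoff). Cardinals are identified with the set of smaller ordinals, $\omega=\{0,1,2,\dots\}$, and $\mathfrak c=2^\omega$. We work in ZFC; the only cardinal arithmetic needed is $\mathfrak c^\omega=\mathfrak c$ and $\operatorname{cf}(\mathfrak c)>\omega$. The second fact says that a countable subset of $\mathfrak c$ is bounded in $\mathfrak c$.

## 1. A Boolean group in which no selection accumulates

An infinite space $X$ is **pseudocompact** if every continuous function $X\to\mathbb R$ is bounded. A point $x$ is an **accumulation point** of a sequence $(x_n)_{n\in\omega}$ if every neighborhood of $x$ contains $x_n$ for infinitely many $n$. The space $X$ is **selectively pseudocompact** if for every sequence $(U_n)_{n\in\omega}$ of nonempty open sets one can choose points $x_n\in U_n$ so that $(x_n)$ has an accumulation point in $X$.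

Accumulation can be rephrased with ultrafilters: $x$ is an accumulation point of $(x_n)$ if and only if there is a free ultrafilter $p$ on $\omega$ with $\{n:x_n\in V\}\in p$ for every neighborhood $V$ of $x$. If $x$ is an accumulation point, the sets $\{n:x_n\in V\}$ together with the cofinite sets have the finite intersection property, so they extend to a free ultrafilter. Conversely, all members of a free ultrafilter are infinite.

An infinite selectively pseudocompact space is pseudocompact. Indeed, if $f$ is continuous and unbounded, choose $x_n\in U_n=\{|f|>n\}$; any $x$ has the neighborhood $\{|f|<|f(x)|+1\}$, which contains only finitely many $x_n$. Compact spaces are selectively pseudocompact, because every sequence in them has an accumulation point.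

Tomita and Trianon-Fraga ("Some pseudocompact-like properties in certain topological groups", arXiv:2108.13505 (2021)) ask whether there is a pseudocompact group that is connected and not selectively pseudocompact. We first drop the word "connected" and build such a group inside $\{0,1\}^{\mathfrak c}$, where linear algebra over $\mathbb F_2=\{0,1\}$ does the hard part.

### How to get pseudocompactness in a product

A subset of a space is **$G_\delta$-dense** if it meets every nonempty $G_\delta$-set. The next lemma produces pseudocompact groups. We state it for any compact metrizable factor, because we use it again later.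

**Lemma 1.1.** Let $M$ be a compact metrizable space with at least two points, let $\kappa$ be an infinite cardinal, and let $H\subseteq M^\kappa$ be such that
$$\text{for every countable } C\subseteq\kappa \text{ and every } s\in M^C \text{ there is } h\in H \text{ with } h{\restriction}C=s. \tag{1}$$
Then $H$ is $G_\delta$-dense in $M^\kappa$, in particular dense, and $H$ is pseudocompact.

*Proof.* For $G_\delta$-density, let $z\in\bigcap_nO_n$ with all $O_n$ open. Each $O_n$ contains a basic open neighborhood of $z$, which restricts only finitely many coordinates. Let $C$ be the countable set of all these coordinates. Then $\{y:y{\restriction}C=z{\restriction}C\}\subseteq\bigcap_nO_n$, and by (1) this set meets $H$.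

For pseudocompactness, note that $H$ is infinite, since by (1) it maps onto $M^\omega$. Suppose $f:H\to\mathbb R$ is continuous and unbounded. The sets $\{|f|>n\}$ are nonempty and open in $H$, so there are nonempty basic open $O_n\subseteq M^\kappa$ with $O_n\cap H\subseteq\{|f|>n\}$. Let $C$ be the countable union of the finite supports of the $O_n$, and pick $u_n\in O_n$. Since $M^C$ is compact metrizable, some subsequence of $(u_n{\restriction}C)$ converges to some $s\in M^C$. By (1) take $h\in H$ with $h{\restriction}C=s$.

Let $W$ be any basic open neighborhood of $h$ in $M^\kappa$, with finite support $S$. For infinitely many $n$, the point $u_n$ satisfies the restrictions of $W$ on the coordinates in $S\cap C$. For such $n$, change $u_n$ on $S\setminus C$ to agree with $h$. The new point is still in $O_n$, whose support lies in $C$, and it is now in $W$. So $W\cap O_n$ is a nonempty open set, and by density it meets $H$. Thus $W$ meets $\{|f|>n\}$ for infinitely many $n$. But $W$ can be chosen so that $W\cap H\subseteq\{|f|<|f(h)|+1\}$, a contradiction. $\square$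

In this proof the point found in $W\cap O_n\cap H$ depends on $W$. Selective pseudocompactness asks for one point in each set, chosen before $W$ is known. That is the whole gap between the two properties.

**Example.** Condition (1) alone does not prevent selective pseudocompactness. Let $M$ be a compact metrizable group with at least two elements, $\kappa$ uncountable, and $\Sigma\subseteq M^\kappa$ the subgroup of points with countable support. Then (1) holds. Given any sequence in $\Sigma$, let $C$ be the union of the supports. A subsequence of the restrictions to $C$ converges in $M^C$, and extending the limit by the identity outside $C$ gives a point of $\Sigma$ to which that subsequence converges. So $\Sigma$ is selectively pseudocompact. A group of the kind we want must satisfy (1) and must also have coordinates that actively destroy accumulation points.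

### Destroying one accumulation point over $\mathbb F_2$

We aim at the open sets $\{h: h(n)=1,\ h(i)=0 \text{ for } i<n\}$. The next lemma provides one further coordinate that separates a given selection from a given candidate limit.

**Lemma 1.2.** Let $A$ be a vector space over $\mathbb F_2$, let $\pi_i:A\to\mathbb F_2$ $(i<\omega)$ be linear, and let $x_n\in A$ satisfy $\pi_n(x_n)=1$ and $\pi_i(x_n)=0$ for $i<n$. Then there is a linear $\psi:A\to\mathbb F_2$ with $\psi(x_n)=1$ for all $n$ and $\psi=0$ on $Z=\bigcap_{i<\omega}\ker\pi_i$.

*Proof.* The $x_n$ are linearly independent modulo $Z$. Indeed, let $F\subseteq\omega$ be finite and nonempty, and $m=\min F$. Then $\pi_m\bigl(\sum_{n\in F}x_n\bigr)=\pi_m(x_m)+\sum_{n\in F,\,n>m}\pi_m(x_n)=1$, so $\sum_{n\in F}x_n\notin Z$. Extend the images of the $x_n$ to a basis of $A/Z$, let a functional be $1$ on those images and $0$ on the other basis vectors, and compose it with $A\to A/Z$. $\square$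

### The matrix

**Proposition 1.3.** There is a pseudocompact group $H$, dense in $\mathbb F_2^{\mathfrak c}$ and with $|H|=\mathfrak c$, that is not selectively pseudocompact.

*Proof.* Let $G$ be the $\mathbb F_2$-vector space with basis $\{e_\beta:\beta<\mathfrak c\}$, and let $G_\alpha$ be the span of $\{e_\beta:\beta<\alpha\}$. We define linear maps $\varphi_\alpha:G\to\mathbb F_2$ $(\alpha<\mathfrak c)$ and let $H$ be the image of $\Phi=(\varphi_\alpha)_{\alpha<\mathfrak c}:G\to\mathbb F_2^{\mathfrak c}$. Picture the $\mathfrak c\times\mathfrak c$ matrix with entry $\varphi_\alpha(e_\beta)$ in row $\alpha$ and column $\beta$. Column $\beta$ is the element $\Phi(e_\beta)$ of $H$, and row $\alpha$ is the $\alpha$th coordinate map. The entries with $\beta>\alpha$ will give (1). The entries with $\beta<\alpha$ amount to a free choice of a linear map on $G_\alpha$, and we use them to destroy accumulation points.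

**Step 1: bookkeeping.** This step lists the tasks so that each recurs arbitrarily late. There are $\mathfrak c^\omega=\mathfrak c$ pairs $(C,s)$ with $C\subseteq\mathfrak c$ countable and $s:C\to\mathbb F_2$. Enumerate them as $\{(C_\beta,s_\beta):\beta<\mathfrak c\}$ so that each occurs for $\mathfrak c$ many $\beta$, hence for unboundedly many $\beta$. Likewise enumerate $G^\omega\times G$, which has size $\mathfrak c$, as $\{(x^\alpha,g^\alpha):\alpha<\mathfrak c\}$ with $x^\alpha=(x^\alpha_n)_{n<\omega}$, each pair occurring for unboundedly many $\alpha$.

**Step 2: the entries.** If $\beta>\alpha$, put $\varphi_\alpha(e_\beta)=s_\beta(\alpha)$ when $C_\beta\subseteq\beta$ and $\alpha\in C_\beta$, and $\varphi_\alpha(e_\beta)=0$ otherwise. If $\alpha<\omega$ and $\beta\le\alpha$, put $\varphi_\alpha(e_\beta)=0$. Now the rows $\varphi_i$, $i<\omega$, are complete. Call $\alpha\ge\omega$ good if all $x^\alpha_n$ and $g^\alpha$ lie in $G_\alpha$, $\varphi_i(g^\alpha)=0$ for all $i<\omega$, and $\varphi_n(x^\alpha_n)=1$, $\varphi_i(x^\alpha_n)=0$ for all $n$ and all $i<n$. For good $\alpha$, Lemma 1.2 with $A=G_\alpha$ and $\pi_i=\varphi_i{\restriction}G_\alpha$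 gives $\psi_\alpha:G_\alpha\to\mathbb F_2$ with $\psi_\alpha(x^\alpha_n)=1$ for all $n$ and $\psi_\alpha(g^\alpha)=0$; put $\varphi_\alpha(e_\beta)=\psi_\alpha(e_\beta)$ for $\beta<\alpha$. All remaining entries are $0$.

**Step 3: condition (1) holds.** Given $(C,s)$, the set $C$ is bounded in $\mathfrak c$, so some $\beta$ has $(C_\beta,s_\beta)=(C,s)$ and $C\subseteq\beta$. Then $\Phi(e_\beta){\restriction}C=s$. By Lemma 1.1, $H$ is dense and pseudocompact. Also $\mathfrak c=|\mathbb F_2^\omega|\le|H|\le|G|=\mathfrak c$.

**Step 4: no selection accumulates.** Let $V_n=\{h\in H:h(n)=1,\ h(i)=0\text{ for }i<n\}$, which is open in $H$, and nonempty by density. Let $y_n\in V_n$ be arbitrary and $y\in H$. If $y(i)=1$ for some $i<\omega$, then $\{h\in H:h(i)=1\}$ is a neighborhood of $y$ containing no $y_n$ with $n>i$. If $y(i)=0$ for all $i<\omega$, write $y_n=\Phi(x_n)$ and $y=\Phi(g)$. Only countably many basis vectors occur in $g$ and the $x_n$, so there is $\alpha\ge\omega$ with $(x^\alpha,g^\alpha)=((x_n)_n,g)$ and all $x_n,g\in G_\alpha$. This $\alpha$ is good, so $y(\alpha)=0$ while $y_n(\alpha)=1$ for all $n$. The neighborhood $\{h\in H:h(\alpha)=0\}$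 of $y$ contains no $y_n$. $\square$

There is no transfinite recursion here: whether $\alpha$ is good depends only on the first $\omega$ rows. The group $H$ is far from connected, since each coordinate splits it into two clopen pieces. What changes if $\mathbb F_2$ is replaced by a connected group?

## 2. Over the circle: the sequence $2^nh$

Let $\mathbb T=\mathbb R/\mathbb Z$, and let $\|t\|\in[0,\frac12]$ be the distance of $t\in\mathbb T$ from $0$. Then $\|s+t\|\le\|s\|+\|t\|$, $\|-t\|=\|t\|$, and therefore $\|s+t\|\ge\|s\|-\|t\|$.

Try to run the proof of Proposition 1.3 in $\mathbb T^{\mathfrak c}$, with $G$ now the free abelian group on $\{e_\beta:\beta<\mathfrak c\}$. Lemma 1.1 is already general. The natural open sets say "$h(n)$ is near $\frac12$ and $h(i)$ is near $0$ for $i<n$". The natural version of Lemma 1.2 would be to put $\psi(x_n)=\frac12$ for all $n$ and $\psi=0$ on the common kernel, and then to extend $\psi$ to $A$, which is possible because $\mathbb T$ is divisible.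

This stops at the word "put": it needs the $x_n$ to satisfy no relation that forbids these values, and over $\mathbb T$ the triangular conditions do not give that. Any $H\subseteq\mathbb T^{\mathfrak c}$ satisfying (1) contains a point $h$ with
$$h(i)=2^{-(i+1)}\quad\text{for all } i<\omega. \tag{2}$$
If $H$ is a group, put $y_n=2^nh\in H$. Then $y_n(n)=\frac12$, and for $i<n$ we have $y_n(i)=2^{\,n-i-1}=0$ in $\mathbb T$. So $y_n$ satisfies the conditions exactly, and yet the whole selection lies in one cyclic group. A homomorphism $\psi$ with $\psi(y_0)=\psi(y_1)=\frac12$ does not exist, because $\psi(y_1)=2\psi(y_0)$. Since (1) is what we use for pseudocompactness, such selections cannot be excluded.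

There is a second difference: open sets in $\mathbb T^{\mathfrak c}$ give only approximate equations, so we know that $h(i)$ is small, not that it is $0$.

Step 4 of the Boolean proof did not really need $\psi(x_n)$ to have a prescribed value. It needed $\psi(x_n)$ to stay a fixed distance away from $0$. For $x_n=2^nx_0$ in a free group this is possible: $\psi(x_0)=\frac13$ gives $\psi(x_n)=\pm\frac13$ for all $n$. The weaker goal can be reached in general.

## 3. Sums of the coordinate maps with coefficients $0$ and $1$

The new separating homomorphism will be approximated by finite sums $\sum_ic_i\pi_i$ with $c_i\in\{0,1\}$. Any such sum automatically vanishes on $\bigcap_i\ker\pi_i$, so only its values at the $x_n$ need attention.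

We treat all possible coordinate groups together. A nontrivial closed subgroup $M$ of $\mathbb T$ is either $\mathbb T$ or $\langle\frac1m\rangle$ with $m\ge2$. Fix $a\in M$ with
$$\|a\|\ge\tfrac13,\qquad\text{and put}\qquad \varepsilon_n=\frac1{60(n+1)}. \tag{3}$$
For $M=\mathbb T$ take $a=\frac12$; for $M=\langle\frac1m\rangle$ take $a=\lfloor m/2\rfloor/m$. If $m$ is even, this is $\frac12$. If $m\ge3$ is odd, $\|a\|=\frac{m-1}{2m}\ge\frac13$.

**Lemma 3.1.** Let $A$ be an abelian group, $\pi_i:A\to M$ $(i<\omega)$ homomorphisms, and $x_n\in A$ $(n<\omega)$ with
$$\|\pi_n(x_n)-a\|<\varepsilon_n\quad\text{and}\quad\|\pi_i(x_n)\|<\varepsilon_n\ \text{ for all } i<n. \tag{4}$$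
Then there is a homomorphism $\varphi:A\to M$ such that $\|\varphi(x_n)\|\ge\frac1{10}$ for all $n$, and $\varphi(g)=0$ for every $g\in\bigcap_{i<\omega}\ker\pi_i$.

*Proof.* Consider the value of $\sum_{i\le N}c_i\pi_i$ at $x_n$. The terms with $i<n$ are negligible by (4). The term with $i=n$ can be switched on or off, and when on it is close to $a$. The terms with $i>n$ are not controlled at all. So $c_n$ should be chosen after all $c_i$ with $i>n$, that is, in downward order, and this requires a finite starting index $N$.

**Step 1: for each $N$, find a sum that works for $x_0,\dots,x_N$.** Fix $N$ and choose $c_N,c_{N-1},\dots,c_0\in\{0,1\}$ in this order. When $c_i$ is known for $n<i\le N$, let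
$$r_n=\sum_{n<i\le N}c_i\pi_i(x_n).$$
Put $c_n=0$ if $\|r_n\|\ge\frac16$, and $c_n=1$ otherwise. In the first case $\|r_n+c_n\pi_n(x_n)\|=\|r_n\|\ge\frac16$. In the second case $r_n+\pi_n(x_n)=a+(\pi_n(x_n)-a)+r_n$, so
$$\|r_n+\pi_n(x_n)\|\ge\|a\|-\|\pi_n(x_n)-a\|-\|r_n\|\ge\tfrac13-\varepsilon_n-\tfrac16=\tfrac16-\varepsilon_n .$$
So in both cases $\|r_n+c_n\pi_n(x_n)\|\ge\frac16-\varepsilon_n$. Let $\varphi_N=\sum_{i\le N}c_i\pi_i$. For $n\le N$,
$$\varphi_N(x_n)=\sum_{i<n}c_i\pi_i(x_n)+\bigl(c_n\pi_n(x_n)+r_n\bigr),$$
and the first sum has norm at most $n\varepsilon_n$ by (4). Hence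
$$\|\varphi_N(x_n)\|\ge\tfrac16-\varepsilon_n-n\varepsilon_n=\tfrac16-\tfrac1{60}=\tfrac3{20}>\tfrac1{10}\qquad(n\le N).$$

**Step 2: pass to all $n$ at once by compactness.** The coefficients $c_i$ depend on $N$, so there is no infinite sum to write down. Instead, view each $\varphi_N$ as a point of $M^A$, which is compact. The set $\operatorname{Hom}(A,M)$ is closed in $M^A$, since it is defined by the closed conditions $\varphi(u+v)=\varphi(u)+\varphi(v)$. So the sequence $(\varphi_N)_N$ has a cluster point $\varphi\in\operatorname{Hom}(A,M)$. For fixed $n$, the set of all $\chi\in M^A$ with $\|\chi(x_n)\|\ge\frac1{10}$ is closed and contains $\varphi_N$ for all $N\ge n$, so it contains $\varphi$. For fixed $g\in\bigcap_i\ker\pi_i$, the set of $\chi$ with $\chi(g)=0$ is closed and contains every $\varphi_N$, so $\varphi(g)=0$. $\square$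

**Example.** Take $M=\mathbb T$, $A=\mathbb Z$, $x_n=2^n$, and $\pi_i(1)=2^{-(i+1)}$, which is the sequence from (2). Then $\pi_i(x_n)=2^{\,n-i-1}$. We claim that the recursion gives $c_n=1$ exactly when $N-n$ is even. For $n=N$, $r_N=0$ and $c_N=1$. Suppose the pattern holds above $n<N$. If $N-n$ is even, then $r_n=\frac18+\frac1{32}+\cdots$ is a finite partial sum of a series with sum $\frac16$, so $\|r_n\|<\frac16$ and $c_n=1$. If $N-n$ is odd, then $r_n=\frac14+\frac1{16}+\cdots$ lies in $[\frac14,\frac13)$, so $c_n=0$. Hence $\varphi_N(x_0)$ is $\frac12+\frac18+\cdots+2^{-(N+1)}$ for $N$ even and $\frac14+\frac1{16}+\cdots+2^{-(N+1)}$ for $N$ odd. The sequence $(\varphi_N)$ does not converge: it has the two cluster points $x_0\mapsto\frac23$ and $x_0\mapsto\frac13$. Both keep every $2^nx_0$ at distance $\frac13$ from $0$.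

## 4. A connected example in $\mathbb T^{\mathfrak c}$

**Theorem 4.1.** Let $M$ be a nontrivial closed subgroup of $\mathbb T$. Then $M^{\mathfrak c}$ has a $G_\delta$-dense subgroup $H$ with $|H|=\mathfrak c$ that is pseudocompact and not selectively pseudocompact. If $M=\mathbb T$, then $H$ is connected.

So the answer to the question is yes, in ZFC: there is a connected pseudocompact abelian group, of size $\mathfrak c$ and weight at most $\mathfrak c$, that is not selectively pseudocompact, and it is a dense subgroup of $\mathbb T^{\mathfrak c}$. The bound on the weight holds because $w(\mathbb T^{\mathfrak c})=\mathfrak c$.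

*Proof.* Keep $a$ and $\varepsilon_n$ from (3). Let $G$ be the free abelian group with basis $\{e_\beta:\beta<\mathfrak c\}$, and $G_\alpha=\langle e_\beta:\beta<\alpha\rangle$.

**Step 1: fill the matrix $\varphi_\alpha(e_\beta)$.** The purpose is the same as before: entries with $\beta>\alpha$ realize all countable patterns, and entries with $\beta<\alpha$ destroy accumulation points. Since $|M|\le\mathfrak c=\mathfrak c^\omega$, there are $\mathfrak c$ pairs $(C,s)$ with $C\subseteq\mathfrak c$ countable and $s:C\to M$, and $|G^\omega\times G|=\mathfrak c$. Fix

* an enumeration $\{(C_\beta,s_\beta):\beta<\mathfrak c\}$ of all these pairs $(C,s)$, each occurring for unboundedly many $\beta<\mathfrak c$;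
* an enumeration $\{(x^\alpha,g^\alpha):\alpha<\mathfrak c\}$ of $G^\omega\times G$, where $x^\alpha=(x^\alpha_n)_{n<\omega}$, each pair occurring for unboundedly many $\alpha<\mathfrak c$.

Define homomorphisms $\varphi_\alpha:G\to M$ on the basis by three rules.

1. If $\beta>\alpha$: $\varphi_\alpha(e_\beta)=s_\beta(\alpha)$ when $C_\beta\subseteq\beta$ and $\alpha\in C_\beta$; otherwise $\varphi_\alpha(e_\beta)=0$.
2. If $\alpha<\omega$ and $\beta\le\alpha$: $\varphi_\alpha(e_\beta)=0$.
3. If $\alpha\ge\omega$ and $\beta\le\alpha$: $\varphi_\alpha(e_\beta)=\psi_\alpha(e_\beta)$ if $\alpha$ is good and $\beta<\alpha$; otherwise $\varphi_\alpha(e_\beta)=0$.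

The first two rules define $\varphi_i$ completely for $i<\omega$, and in terms of these maps we explain the third. Call $\alpha$ *good* if $\alpha\ge\omega$, all $x^\alpha_n$ and $g^\alpha$ lie in $G_\alpha$, $\varphi_i(g^\alpha)=0$ for all $i<\omega$, and (4) holds for $x_n=x^\alpha_n$ and $\pi_i=\varphi_i{\restriction}G_\alpha$. For good $\alpha$, Lemma 3.1 with $A=G_\alpha$ gives a homomorphism $\psi_\alpha:G_\alpha\to M$ with
$$\psi_\alpha(g^\alpha)=0\quad\text{and}\quad\|\psi_\alpha(x^\alpha_n)\|\ge\tfrac1{10}\ \text{ for all } n. \tag{5}$$
By the third rule, $\varphi_\alpha{\restriction}G_\alpha=\psi_\alpha$ for good $\alpha$. Let $\Phi=(\varphi_\alpha)_{\alpha<\mathfrak c}:G\to M^{\mathfrak c}$ and $H=\Phi(G)$.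

**Step 2: $H$ is $G_\delta$-dense and pseudocompact, and $|H|=\mathfrak c$.** We check (1). Let $C\subseteq\mathfrak c$ be countable and $s\in M^C$. Since $C$ is bounded in $\mathfrak c$ and $(C,s)$ occurs unboundedly often, there is $\beta$ with $(C_\beta,s_\beta)=(C,s)$ and $C\subseteq\beta$. By the first rule $\Phi(e_\beta){\restriction}C=s$. Lemma 1.1 applies. Moreover $|H|\le|G|=\mathfrak c$, and $|H|\ge|M^\omega|=\mathfrak c$ by (1).

**Step 3: $H$ is not selectively pseudocompact.** We exhibit open sets from which no selection accumulates. For $n<\omega$ let
$$V_n=\{h\in H:\ \|h(n)-a\|<\varepsilon_n,\ \|h(i)\|<\varepsilon_n\text{ for all } i<n\}. \tag{6}$$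
It is open in $H$, and it is nonempty because $H$ is dense. Let $y_n\in V_n$ be arbitrary and let $y\in H$.

*Case 1: $y(i)\ne0$ for some $i<\omega$.* For $n>i$ we have $\|y_n(i)\|<\varepsilon_n\to0$. So the neighborhood $\{h\in H:\|h(i)\|>\frac12\|y(i)\|\}$ of $y$ contains only finitely many $y_n$ (counted by index).

*Case 2: $y(i)=0$ for all $i<\omega$.* Choose $x_n,g\in G$ with $\Phi(x_n)=y_n$ and $\Phi(g)=y$. Only countably many basis elements occur in $g$ and the $x_n$, and their indices are bounded in $\mathfrak c$. So there is $\alpha\ge\omega$ with $(x^\alpha,g^\alpha)=((x_n)_n,g)$ and all $x_n,g\in G_\alpha$. Since $\varphi_i(x_n)=y_n(i)$ and $y_n\in V_n$, condition (4) holds. Also $\varphi_i(g)=y(i)=0$ for $i<\omega$. So $\alpha$ is good, and by (5) $y(\alpha)=\psi_\alpha(g)=0$ while $\|y_n(\alpha)\|=\|\psi_\alpha(x_n)\|\ge\frac1{10}$ for every $n$. The neighborhood $\{h\in H:\|h(\alpha)\|<\frac1{10}\}$ of $y$ contains no $y_n$.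

In both cases $y$ is not an accumulation point of $(y_n)$. Hence no selection from $(V_n)$ has an accumulation point in $H$.

**Step 4: if $M=\mathbb T$, then $H$ is connected.** The idea is that a separation of $H$ is already visible on countably many coordinates, and there $H$ is all of a connected group $\mathbb T^C$. Suppose $H=P\sqcup Q$ with $P,Q$ nonempty and open in $H$. Choose open $P',Q'\subseteq\mathbb T^{\mathfrak c}$ with $P=P'\cap H$ and $Q=Q'\cap H$. The open set $P'\cap Q'$ misses the dense set $H$, so $P'\cap Q'=\emptyset$. Since the sets are open, also $P'\cap\overline{Q'}=\emptyset=Q'\cap\overline{P'}$. And $\overline{P'}\cup\overline{Q'}\supseteq\overline H=\mathbb T^{\mathfrak c}$.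

Next we reduce to countably many coordinates. Every nonempty basic open subset of $\mathbb T^{\mathfrak c}$ has positive product (Haar) measure, so a disjoint family of such sets is countable. Take a maximal disjoint family of nonempty basic open subsets of $P'$ and let $W$ be its union. By maximality $W$ is dense in $P'$: a point of $P'$ outside $\overline W$ would have a basic neighborhood inside $P'$ disjoint from $W$. So $\overline{P'}=\overline W$, and $W$ depends on countably many coordinates. Do the same for $Q'$, and let $C$ be a countable set containing all coordinates used. Then $W=\mathrm{pr}_C^{-1}(W_0)$ with $W_0$ open in $\mathbb T^C$.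

We claim $\overline{\mathrm{pr}_C^{-1}(W_0)}=\mathrm{pr}_C^{-1}(\overline{W_0})$. The inclusion $\subseteq$ is continuity. For $\supseteq$, if $\mathrm{pr}_C(x)\in\overline{W_0}$ and $U$ is an open neighborhood of $x$, then $\mathrm{pr}_C(U)$ is open, so it meets $W_0$, and hence $U$ meets $\mathrm{pr}_C^{-1}(W_0)$. Therefore $\overline{P'}=\mathrm{pr}_C^{-1}(P_0)$ and $\overline{Q'}=\mathrm{pr}_C^{-1}(Q_0)$ with $P_0,Q_0$ closed and nonempty, and $P_0\cup Q_0=\mathbb T^C$.

The space $\mathbb T^C$ is connected, so there is $s\in P_0\cap Q_0$. By (1) take $h\in H$ with $h{\restriction}C=s$. Then $h\in\overline{P'}\cap\overline{Q'}$. But $h\in P\subseteq P'$ or $h\in Q\subseteq Q'$, which contradicts $P'\cap\overline{Q'}=\emptyset=Q'\cap\overline{P'}$. $\square$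

For $M=\langle\frac12\rangle$ condition (4) is exact, because $\varepsilon_n<\frac12$, and a value of norm at least $\frac1{10}$ must be $\frac12$. So Theorem 4.1 contains Proposition 1.3.

## 5. Preimages in compact groups with a large abelian quotient

The example can be pulled back along a surjection $K\to M^{\mathfrak c}$ of compact groups. We use two standard facts.

**(CR)** Comfort–Ross (*Pacific J. Math.* 16 (1966)): a topological group $G$ is pseudocompact if and only if it is (topologically isomorphic to) a $G_\delta$-dense subgroup of a compact group $K$, its completion; in that case $K=\beta G$.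

A Tychonoff space $X$ is connected if and only if $\beta X$ is: a continuous map of $X$ onto $\{0,1\}$ extends to $\beta X$, and if $X$ is connected, so is its closure $\beta X$. So in (CR), $G$ is connected if and only if $K$ is.

**(KK)** Kakutani–Kodaira (Hewitt–Ross, *Abstract Harmonic Analysis I*, Thm. 8.7): in a compact group $K$, any countable family of neighborhoods of the identity $e$ has in its intersection a closed normal subgroup $L$ of $K$ with $K/L$ metrizable.

Consequently every nonempty $G_\delta$-set $\bigcap_nO_n$ in $K$ contains a coset $kL$ of such an $L$: pick $k\in\bigcap_nO_n$ and apply (KK) to the neighborhoods $k^{-1}O_n$. For instance, in $K=\mathbb T^\kappa$ the subgroups $L=\{x:x{\restriction}C=0\}$ with $C$ countable suffice, as in the proof of Lemma 1.1.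

**Theorem 5.1.** Let $K$ be a compact group whose abelianization $K/\overline{[K,K]}$ has weight $\ge\mathfrak c$. Then $K$ has a dense pseudocompact subgroup that is not selectively pseudocompact; this subgroup is connected if $K$ is. In particular this applies to every compact abelian group of weight $\ge\mathfrak c$, connected or not.

The abelianization appears because any continuous homomorphism from $K$ to the abelian group $M^{\mathfrak c}$ factors through it.

*Proof.* **Step 1: a continuous surjective homomorphism $q:K\to M^{\mathfrak c}$.** By duality this is a question about subgroups of a discrete group. Let $X$ be the discrete Pontryagin dual of $K/\overline{[K,K]}$. For an infinite compact abelian group, the weight equals the cardinality of the dual, so $|X|\ge\mathfrak c$. Let $r_0$ be the torsion-free rank of $X$, and for each prime $p$ let $r_p=\dim_{\mathbb F_p}X[p]$, where $X[p]=\{x\in X:px=0\}$. The divisible hull of $X$ is $\mathbb Q^{(r_0)}\oplus\bigoplus_p\mathbb Z(p^\infty)^{(r_p)}$, and it contains $X$, so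
$$|X|\le\omega+r_0+\sum_pr_p .$$
If $r_0$ and all $r_p$ were $<\mathfrak c$, then, since $\operatorname{cf}(\mathfrak c)>\omega$, their supremum would be $<\mathfrak c$, and so would the right side. Hence $r_0\ge\mathfrak c$ or some $r_p\ge\mathfrak c$. In the first case $\mathfrak c$ independent elements of infinite order generate a copy of $\mathbb Z^{(\mathfrak c)}$ in $X$. In the second case $X[p]$ contains a copy of $\mathbb Z(p)^{(\mathfrak c)}$. The dual of an inclusion of discrete abelian groups is a continuous surjection, and the duals of $\mathbb Z^{(\mathfrak c)}$ and $\mathbb Z(p)^{(\mathfrak c)}$ are $\mathbb T^{\mathfrak c}$ and $\mathbb Z(p)^{\mathfrak c}$. Since the dual of $X$ is $K/\overline{[K,K]}$, composing with $K\to K/\overline{[K,K]}$ gives $q:K\to M^{\mathfrak c}$ with $M=\mathbb T$ or $M=\langle\frac1p\rangle\cong\mathbb Z(p)$.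

Let $H\le M^{\mathfrak c}$ be the group from Theorem 4.1, and $G=q^{-1}(H)$.

**Step 2: $G$ is $G_\delta$-dense in $K$.** By the consequence of (KK) it suffices to find a point of $G$ in $kL$, whenever $L$ is closed normal in $K$ with $K/L$ metrizable and $k\in K$. We first show that $q(kL)$ is a $G_\delta$-set. The subgroup $q(L)$ of $M^{\mathfrak c}$ is compact, hence closed. The map $q$ induces a continuous surjection of the compact metrizable space $K/L$ onto the Hausdorff group $M^{\mathfrak c}/q(L)$, so $M^{\mathfrak c}/q(L)$ is metrizable. Its points are therefore $G_\delta$, and their preimages, the cosets of $q(L)$, are $G_\delta$-sets in $M^{\mathfrak c}$. In particular $q(kL)=q(k)+q(L)$ is a nonempty $G_\delta$-set, so $H$ contains $q(kl)$ for some $l\in L$. Then $kl\in G\cap kL$.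

**Step 3: the properties of $G$.** $G$ is dense, since it is $G_\delta$-dense. By (CR), $G$ is pseudocompact with completion $K$, and it is connected if $K$ is. It remains to see that it is not selectively pseudocompact. Since $q$ is onto, $q{\restriction}G:G\to H$ is a continuous surjection, and the sets $G\cap q^{-1}(V_n)$, with $V_n$ from (6), are nonempty and open in $G$. Suppose $z_n\in G\cap q^{-1}(V_n)$ and $z\in G$ is an accumulation point of $(z_n)$. Then $q(z_n)\in V_n$, and by continuity $q(z)\in H$ is an accumulation point of $(q(z_n))$, contradicting Step 3 of the proof of Theorem 4.1.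

Finally, if $K$ is abelian, then $\overline{[K,K]}$ is trivial and the hypothesis reads $w(K)\ge\mathfrak c$. $\square$

For example, $\mathbb T^\kappa$ has a connected dense subgroup of this kind for every $\kappa\ge\mathfrak c$.

## 6. Small character and Baire category

We now go in the opposite direction: groups with few neighborhoods of the identity are selectively pseudocompact. The **character** $\chi(G)$ of a topological group is the least size of a local base at $e$, equivalently at any other point. A subset of $\omega^\omega$ is **meager** if it is a countable union of nowhere dense sets. The cardinal $\operatorname{cov}(\mathcal M)$ is the least number of meager sets covering $\omega^\omega$. Points are meager, so $\operatorname{cov}(\mathcal M)\le\mathfrak c$, and the Baire category theorem says $\operatorname{cov}(\mathcal M)>\omega$. If $I$ is countably infinite, then $\omega^I$ is homeomorphic to $\omega^\omega$, and complements of dense open sets are nowhere dense. Hence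
$$\text{fewer than }\operatorname{cov}(\mathcal M)\text{ dense open subsets of }\omega^I\text{ always have a common point.} \tag{7}$$

**Theorem 6.1.** Every pseudocompact group of character $<\operatorname{cov}(\mathcal M)$ is selectively pseudocompact.

How would one choose the points $x_n\in U_n$? Suppose we knew that the $U_n$ accumulate at $g$. If $g$ had a decreasing countable base $(B_k)$, we could pick points of $U_n\cap B_k$ for suitable increasing $n$. With an uncountable base there is no such sequence, and one choice of points must serve all basic neighborhoods. By (7), a generic choice does this, provided the choices form a point of $\omega^I$ and each neighborhood requirement is dense. So we look for a *countable* set $E\subseteq G$, one for all neighborhoods, such that $E\cap U_n$ meets each neighborhood of $g$ for almost all $n\in I$.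

*Proof.* Let $G$ be pseudocompact with $\chi(G)<\operatorname{cov}(\mathcal M)$, and let $K$ be its compact completion, in which $G$ is $G_\delta$-dense by (CR). Let $U_n=\tilde U_n\cap G$ be nonempty, with $\tilde U_n$ open in $K$.

**Step 1: shrink the $U_n$ to sets coming from a metrizable quotient, and find a limit there.** Pick $k_n\in\tilde U_n$ and open neighborhoods $N_n$ of $e$ with $k_nN_nN_n\subseteq\tilde U_n$. By (KK) take a closed normal $L\subseteq\bigcap_nN_n$ with $K/L$ metrizable. Let $q:K\to K/L$ be the quotient map, $O_n=q(k_nN_n)$ and $v_n=q(k_n)$. Quotient maps of groups are open, so $O_n$ is an open set containing $v_n$, and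
$$q^{-1}(O_n)=k_nN_nL\subseteq k_nN_nN_n\subseteq\tilde U_n. \tag{8}$$
Since $K/L$ is compact metrizable, there are an infinite $I\subseteq\omega$ and $v\in K/L$ such that $(v_n)_{n\in I}$ converges to $v$.

**Step 2: the countable set $E$ and the point $g$.** Each coset of $L$ is the preimage of a point of a metrizable space, hence a nonempty $G_\delta$-set in $K$, so it meets $G$. Thus $q(G)=K/L$. Pick $g\in G$ with $q(g)=v$. Since $K/L$ is separable, there is a countable subgroup $E\le G$ with $g\in E$ and $q(E)$ dense in $K/L$: take the subgroup generated by $g$ and by preimages in $G$ of the points of a countable dense set.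

Let $\Lambda=\overline E\le K$, a compact group. The set $q(\Lambda)$ is compact and dense, so $q(\Lambda)=K/L$. The continuous surjective homomorphism $q{\restriction}\Lambda:\Lambda\to K/L$ is open. Indeed, let $U\subseteq\Lambda$ be open and let $J$ be its kernel. Then $UJ$ is open and is a union of cosets of $J$. The set $\Lambda\setminus UJ$ is compact, so its image is closed, and $q(U)=q(UJ)$ is the complement of that image.

**Step 3: $E$ approaches $g$ inside almost all $q^{-1}(O_n)$.** We claim that for every open $W\ni g$ in $K$,
$$E\cap q^{-1}(O_n)\cap W\ne\emptyset\quad\text{for all but finitely many } n\in I. \tag{9}$$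
Since $g\in W\cap\Lambda$ and $q{\restriction}\Lambda$ is open, $q(W\cap\Lambda)$ is an open neighborhood of $v$, so it contains $v_n$ for all but finitely many $n\in I$. For such $n$ there is $w\in W\cap\Lambda$ with $q(w)=v_n\in O_n$. So the open set $W\cap q^{-1}(O_n)$ meets $\Lambda=\overline E$, hence it meets $E$.

**Step 4: a generic selection.** For $n\in I$ let $E_n=E\cap q^{-1}(O_n)$. By (8), $E_n\subseteq G\cap\tilde U_n=U_n$. It is countable, and nonempty because $q(E)$ is dense and $O_n$ is open and nonempty. Fix surjections $\sigma_n:\omega\to E_n$, so that a function $f\in\omega^I$ codes the selection $(\sigma_n(f(n)))_{n\in I}$. Let $\mathcal B$ be a local base at $g$ in $G$ with $|\mathcal B|\le\chi(G)$. For $B\in\mathcal B$ and $m<\omega$ put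
$$D_{B,m}=\{f\in\omega^I:\ \sigma_n(f(n))\in B\text{ for some } n\in I,\ n\ge m\}.$$
This set is open in $\omega^I$, since membership of $f$ is witnessed by a single value $f(n)$. It is dense: let $t$ be a finite partial function from $I$ to $\omega$. Choose an open $W\subseteq K$ with $g\in W$ and $W\cap G\subseteq B$. By (9) there is $n\in I\setminus\operatorname{dom}(t)$ with $n\ge m$ such that $E_n\cap W\ne\emptyset$, and $E_n\cap W\subseteq W\cap G\subseteq B$. Extend $t$ by a value $j$ at $n$ with $\sigma_n(j)\in B$, and then arbitrarily.

There are at most $\chi(G)\cdot\omega<\operatorname{cov}(\mathcal M)$ sets $D_{B,m}$, because $\operatorname{cov}(\mathcal M)>\omega$. By (7) some $f$ lies in all of them. Put $x_n=\sigma_n(f(n))\in U_n$ for $n\in I$, and choose $x_n\in U_n$ arbitrarily for $n\notin I$. For every $B\in\mathcal B$ and every $m$ there is $n\ge m$ with $x_n\in B$. So every $B\in\mathcal B$ contains $x_n$ for infinitely many $n$, and $g$ is an accumulation point of $(x_n)$. $\square$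

## 7. The weight $\mathfrak c$ as a threshold when $\operatorname{cov}(\mathcal M)=\mathfrak c$

Theorems 5.1 and 6.1 meet when $\operatorname{cov}(\mathcal M)=\mathfrak c$. This holds for example under CH, since $\omega<\operatorname{cov}(\mathcal M)\le\mathfrak c$, and also under MA.

**Corollary 7.1.** If $\operatorname{cov}(\mathcal M)=\mathfrak c$, a compact abelian group $K$ has a dense pseudocompact non-selectively pseudocompact subgroup if and only if $w(K)\ge\mathfrak c$.

*Proof.* If $w(K)\ge\mathfrak c$, apply Theorem 5.1. If $w(K)<\mathfrak c=\operatorname{cov}(\mathcal M)$, every dense pseudocompact subgroup $G$ of $K$ satisfies $\chi(G)\le w(G)\le w(K)<\operatorname{cov}(\mathcal M)$, so it is selectively pseudocompact by Theorem 6.1. $\square$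

Without any extra hypothesis, Theorems 4.1 and 6.1 give the following in ZFC: the least weight of a pseudocompact non-selectively pseudocompact group lies between $\operatorname{cov}(\mathcal M)$ and $\mathfrak c$, and so does the least weight of a connected one. The upper bound is the group $H\le\mathbb T^{\mathfrak c}$ of Theorem 4.1. The lower bound is Theorem 6.1 together with $\chi(G)\le w(G)$. Both values equal $\mathfrak c$ when $\operatorname{cov}(\mathcal M)=\mathfrak c$. The arguments given here do not determine them when $\operatorname{cov}(\mathcal M)<\mathfrak c$.
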